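\title{Relative Bott vanishing fails for birational morphisms of smooth varieties}

\begin{abstract}
Let $\pi\colon X\to Y$ be a projective birational morphism between smooth varieties of dimension $n$ over a field, and let $A$ be a line bundle on $X$ that is ample over $Y$. We show that the sheaves $R^j\pi_*(\Omega^i_X\otimes A)$ with $j>0$ need not vanish. A counterexample with $i=0$, $j=1$ is obtained over every field by blowing up the origin of $\mathbb A^3$ and then sixteen points of the exceptional plane. More generally, vanishing fails for every pair $(i,j)$ with $1\le j\le n-2$ and $i+j\le n$. In the other direction, if $\pi$ is a composition of blow-ups along smooth centers, then the support of $R^b\pi_*(\Omega^i_X\otimes A)$ has codimension at least $b+2$ for $b\ge1$. It follows that vanishing holds for surfaces, and that for such compositions in characteristic zero the pairs above are exactly the failing ones.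
\end{abstract}

\section{The question and the results}

A smooth projective variety $X$ satisfies \emph{Bott vanishing} if $H^j(X,\Omega^i_X\otimes A)=0$ for all $j>0$, all $i\ge0$ and all ample line bundles $A$. For $i=\dim X$ this is the conclusion of Kodaira vanishing. For $i=0$ it says that no ample line bundle has higher cohomology, which is a strong condition: on a curve of genus at least $2$ it fails for $A=\omega_X$. The relative version concerns a projective morphism $\pi\colon X\to Y$ with $X$ smooth and a line bundle $A$ that is ample over $Y$, and asks whether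
\begin{equation}\label{eq:bott}
R^j\pi_*(\Omega^i_X\otimes A)=0\qquad\text{for all } j>0,\ i\ge0 .
\end{equation}
Two results in this direction are quoted in \cite{Totaro}.

\begin{theorem}[Fujino]\label{thm:fujino}
Let $\pi\colon X\to Y$ be a projective toric morphism over a field $k$ with $X$ smooth over $k$, and let $A$ be a line bundle on $X$ ample over $Y$. Then \eqref{eq:bott} holds.
\end{theorem}

\begin{theorem}[Arapura]\label{thm:arapura}
Let $\pi\colon X\to Y$ be a projective birational morphism of varieties over a field of characteristic zero, with $X$ smooth of dimension $n$ and no assumption on the singularities of $Y$, and let $A$ be ample over $Y$. Then $R^j\pi_*(\Omega^i_X\otimes A)=0$ for $i+j>n$.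
\end{theorem}

The question that we answer is posed in \cite{Totaro}.

\begin{quote}
\emph{Does \eqref{eq:bott} hold whenever $\pi\colon X\to Y$ is a projective birational morphism between smooth varieties over a field and $A$ is ample over $Y$?}
\end{quote}

The fibers of such a $\pi$ have dimension at most $n-1$, where $n=\dim X$, so there is nothing to prove for $j\ge n$. In characteristic zero, Theorem~\ref{thm:arapura} leaves the triangle $1\le j\le n-1$, $0\le i\le n-j$. The simplest birational morphisms suggest that vanishing holds in this triangle too.

\begin{example}[one blow-up]\label{ex:one}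
Let $\pi$ be the blow-up of a smooth variety $Y$ along a smooth center $C$, with exceptional divisor $E$. Then \eqref{eq:bott} holds. The claim is local on $Y$, so let $C$ be connected of codimension $c\ge2$, and let $\varphi\colon Y\to\mathbb A^n$ be an \'etale map with $C=\varphi^{-1}(\Lambda)$ for a coordinate subspace $\Lambda$. The restriction of $A$ to $X\setminus E=Y\setminus C$ extends to a line bundle $M$ on $Y$, and $E$ is irreducible, so $A\cong\pi^*M\otimes\mathcal O(-aE)$ for an integer $a$. On a fiber $\mathbb P^{c-1}$ the bundle $A$ restricts to $\mathcal O(a)$, so $a\ge1$. After trivializing $M$, the morphism $\pi$ and the sheaves $A$ and $\Omega^i_X$ are pulled back along $\varphi$ from the toric blow-up of $\mathbb A^n$ along $\Lambda$, to which Theorem~\ref{thm:fujino} applies.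
\end{example}

Each step of a sequence of smooth blow-ups is thus toric in the \'etale topology, and one might guess that \eqref{eq:bott} survives composition. It does not, and two steps are enough.

\begin{theorem}\label{thm:three}
Over every field $k$ there are a smooth threefold $X$, a projective birational morphism $\pi\colon X\to Y=\mathbb A^3$ and a line bundle $A$ ample over $Y$ with $R^1\pi_*A\neq0$.
\end{theorem}

\begin{theorem}\label{thm:range}
Let $k$ be any field, and let $n\ge3$, $1\le j\le n-2$ and $0\le i\le n-j$. Then there are a morphism $\pi\colon X\to\mathbb A^n$, which is a composition of two blow-ups along smooth centers, and a line bundle $A$ ample over $\mathbb A^n$ with $R^j\pi_*(\Omega^i_X\otimes A)\ne0$.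
\end{theorem}

So vanishing fails on the whole triangle except possibly on its top row $j=n-1$. To treat that row, call $\pi$ a \emph{tower} if it is a composition $X=Y_r\to\dots\to Y_1\to Y_0=Y$ of blow-ups of smooth varieties along smooth nowhere dense closed subschemes; $r$ is the \emph{length} of the tower.

\begin{theorem}\label{thm:codim}
Let $k$ be any field, $\pi\colon X\to Y$ a tower with $\dim Y=n$, and $A$ a line bundle ample over $Y$. For all $i\ge0$ and $b\ge1$, the support of $R^b\pi_*(\Omega^i_X\otimes A)$ has codimension at least $b+2$ in $Y$. In particular, if $n\ge2$, then $R^{n-1}\pi_*(\Omega^i_X\otimes A)=0$ for all $i$. For $i=0$ it suffices that $A$ is $\pi$-nef.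
\end{theorem}

\begin{corollary}\label{cor:main}
Let $\pi\colon X\to Y$ denote a projective birational morphism between smooth varieties of dimension $n$ over a field $k$.
\begin{enumerate}
\item[(a)] Let $n=2$, let $k$ be arbitrary and let $A$ be any line bundle on $X$. Then $R^1\pi_*(\Omega^1_X\otimes A)=0$ if and only if $A$ is ample over $Y$. If $A$ is ample over $Y$, then \eqref{eq:bott} holds. So the dimension $3$ in Theorem~\ref{thm:three} is minimal.
\item[(b)] Let $\operatorname{char}k=0$ and $n\ge2$. Then $R^{n-1}\pi_*A=0$ for every such $\pi$ and every $\pi$-nef line bundle $A$.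
\item[(c)] Let $\operatorname{char}k=0$, $n\ge2$, $j\ge1$ and $0\le i\le n$. Then $R^j\pi_*(\Omega^i_X\otimes A)=0$ holds for all towers $\pi$ of dimension $n$ and all $\pi$-ample $A$ if and only if $i+j>n$ or $j\ge n-1$. The same equivalence holds with arbitrary $\pi$ in place of towers, except that we do not decide the case $(i,j)=(1,n-1)$, $n\ge3$, for $\pi$ that are not towers.
\end{enumerate}
\end{corollary}

Both the failure and the bound come from one picture. Blow up a point, with exceptional divisor $P=\mathbb P^{n-1}$, and then blow up further. The strict transform $P'$ of $P$ is a blown-up projective space, and ampleness of $A$ over $Y$ includes ampleness of $A|_{P'}$. The higher direct images of $A$ see the cohomology on $P$ of a twisted ideal sheaf such as $\mathcal I_Z(t)$, where $Z\subset P$ has codimension $2$. Ampleness bounds $t$ from below, but does not force $Z$ to impose independent conditions on forms of degree $t$, so $H^{n-2}(P,\mathcal I_Z(t))$ can be nonzero (Sections \ref{sec:sixteen} and \ref{sec:cones}). The top cohomology $H^{n-1}$, however, cannot tell $\mathcal I_Z(t)$ from $\mathcal O(t)$, and it vanishes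 (Section~\ref{sec:codim}).

\section{Conventions and tools}\label{sec:tools}

The field $k$ is arbitrary unless stated otherwise. Varieties are integral, separated and of finite type over $k$; smooth means smooth over $k$, and $\Omega^i_X=\Omega^i_{X/k}$. The letter $H$ denotes a hyperplane class or its pullback. The codimension of a point $\eta$ of a variety $Y$ is $\dim\mathcal O_{Y,\eta}=\dim Y-\dim\overline{\{\eta\}}$. The empty set has dimension $-\infty$. If $Y$ is affine, $R^j\pi_*\mathcal F$ is the sheaf associated with the module $H^j(X,\mathcal F)$.

\subsection*{Ample and nef line bundles}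
Let $\pi\colon X\to Y$ be a proper morphism of varieties. A line bundle $A$ is \emph{ample over $Y$}, or \emph{$\pi$-ample}, if it is ample on $\pi^{-1}(V)$ for every affine open $V\subset Y$; the morphism $\pi$ is \emph{projective} if such a bundle exists. A $\pi$-ample bundle is ample on every fiber $X_y$; conversely, if $A$ is ample on $X_y$, then it is ample over a neighborhood of $y$. So ampleness over $Y$ can be checked on the fibers over closed points. On a proper scheme over a field, a line bundle is ample if and only if it is ample on each reduced irreducible component. The bundle $A$ is \emph{$\pi$-nef} if it has degree $\ge0$ on every integral curve in a fiber over a closed point. On a projective scheme over a field, the tensor product of a nef and an ample line bundle is ample.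

\begin{lemma}\label{lem:nef}
Let $\pi$ be projective, let $A$ be $\pi$-nef and $B$ $\pi$-ample. Then $A^N\otimes B$ is $\pi$-ample for every $N\ge0$, and $A$ has degree $\ge0$ on every integral curve in the fiber over any point of $Y$, closed or not.
\end{lemma}

\begin{proof}
The bundle $A^N\otimes B$ is ample on the fibers over closed points, hence ample over $Y$, hence ample on all fibers. For a curve $\gamma$ in any fiber this gives $N\deg_\gamma A+\deg_\gamma B>0$ for all $N\ge0$, so $\deg_\gamma A\ge0$.
\end{proof}

\subsection*{Dimension and cohomology}
For a proper morphism $f\colon W\to Y$ of noetherian schemes, a coherent sheaf $\mathcal G$ on $W$ and a point $y\in Y$, the theorem on formal functions identifies the completion of $(R^pf_*\mathcal G)_y$ with $\varprojlim_l H^p(W_l,\mathcal G|_{W_l})$, where $W_l=W\times_Y\operatorname{Spec}\mathcal O_{Y,y}/\mathfrak m_y^l$. A coherent sheaf has no cohomology above the dimension of its support.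

\begin{lemma}\label{lem:dim}
Let $f\colon W\to Y$ be a proper morphism of varieties, $n=\dim Y$, and let $\eta\in Y$ be a point of codimension $m$.
\begin{enumerate}
\item[(i)] If $\mathcal G$ is coherent on $W$ and $p>\dim(\operatorname{Supp}\mathcal G\cap f^{-1}(\eta))$, then $(R^pf_*\mathcal G)_\eta=0$.
\item[(ii)] If $\Sigma\subset W$ is closed, then $\dim(\Sigma\cap f^{-1}(\eta))\le\dim\Sigma-(n-m)$.
\item[(iii)] If $f$ is birational and $m\ge1$, then $\dim f^{-1}(\eta)\le m-1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The sheaves $\mathcal G|_{W_l}$ are supported on $\operatorname{Supp}\mathcal G\cap f^{-1}(\eta)$. (ii) The closure in $W$ of an $e$-dimensional component of $\Sigma\cap f^{-1}(\eta)$ lies in $\Sigma$ and dominates $\overline{\{\eta\}}$ with generic fiber of dimension $e$, so it has dimension $e+n-m$. (iii) Apply (ii) to the proper closed subset $\Sigma=f^{-1}(\overline{\{\eta\}})$, which has dimension at most $n-1$.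
\end{proof}

The next lemma says how little top cohomology sees.

\begin{lemma}\label{lem:top}
Let $P$ be a noetherian scheme of dimension $N$ and $\varphi\colon\mathcal M\to\mathcal M'$ a map of coherent sheaves with kernel $\mathcal K$ and cokernel $\mathcal Q$. If $\dim\operatorname{Supp}\mathcal Q\le N-1$, then $H^N(\varphi)$ is surjective. If $\dim\operatorname{Supp}\mathcal K\le N-1$ and $\dim\operatorname{Supp}\mathcal Q\le N-2$, then $H^N(\varphi)$ is bijective.
\end{lemma}

\begin{proof}
Let $\mathcal N$ be the image of $\varphi$, and read off the claims from the exact sequences $H^N(\mathcal K)\to H^N(\mathcal M)\to H^N(\mathcal N)\to0$ and $H^{N-1}(\mathcal Q)\to H^N(\mathcal N)\to H^N(\mathcal M')\to H^N(\mathcal Q)$.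
\end{proof}

\begin{lemma}\label{lem:dvr}
Let $h\colon W'\to W$ be a proper birational morphism of integral noetherian schemes and $w\in W$ a point such that $\mathcal O_{W,w}$ is a discrete valuation ring. Then $h$ is an isomorphism over a neighborhood of $w$.
\end{lemma}

\begin{proof}
The base change $W'_w$ of $W'$ to $\operatorname{Spec}\mathcal O_{W,w}$ is integral. The valuative criterion gives a section through the generic point. A section of a separated morphism is a closed immersion, so it is an isomorphism onto $W'_w$. An isomorphism over the local ring extends to a neighborhood because $h$ is of finite type.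
\end{proof}

\subsection*{Blow-ups}
Let $\sigma\colon Y_1\to Y$ be the blow-up of a smooth variety along a smooth nowhere dense closed subscheme $C$, with exceptional divisor $E=\sigma^{-1}(C)$. Then $Y_1$ is a smooth variety, $E\to C$ is a projective bundle with fiber $\mathbb P^{c-1}$ over a component of codimension $c$, and $\mathcal O(-E)$ is $\sigma$-ample with restriction $\mathcal O_E(1)$ to $E$. Towers are projective, being compositions of projective morphisms over a quasi-compact base. Blowing up commutes with flat base change, and the strict transform of a subvariety $W\subset Y$ not contained in $C$ is the blow-up of $W$ along $C\cap W$.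

\begin{lemma}\label{lem:ideal}
We have $R\sigma_*\mathcal O_{Y_1}(-E)=\mathcal I_C$.
\end{lemma}

\begin{proof}
Consider the sequences $0\to\mathcal O(-(l+1)E)\to\mathcal O(-lE)\to\mathcal O_E(l)\to0$. For $p>0$ we have $R^p\sigma_*\mathcal O_E(l)=0$ when $l\ge0$, and $R^p\sigma_*\mathcal O(-lE)=0$ when $l\gg0$ by Serre vanishing. Descending induction gives $R^p\sigma_*\mathcal O(-lE)=0$ for all $l\ge0$. Finally $\sigma_*\mathcal O_{Y_1}=\mathcal O_Y$ because $Y$ is normal, and $\sigma_*\mathcal O_E=\mathcal O_C$, so $\sigma_*\mathcal O(-E)$ is the kernel of $\mathcal O_Y\to\mathcal O_C$.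
\end{proof}

\begin{lemma}\label{lem:ci}
Let $Z=V(f_1,f_2)\subset\mathbb P^d$ be smooth of pure codimension $2$, with forms $f_1,f_2$ of degrees $e_1\le e_2$. Let $F$ be the blow-up of $\mathbb P^d$ along $Z$, with exceptional divisor $\Gamma$. Then $(e_2+1)H-\Gamma$ is very ample on $F$, and the Koszul sequence
\begin{equation}\label{eq:koszul}
0\to\mathcal O(-e_1-e_2)\to\mathcal O(-e_1)\oplus\mathcal O(-e_2)\to\mathcal I_Z\to0
\end{equation}
is exact.
\end{lemma}

\begin{proof}
The sheaf $\mathcal I_Z(e_2)$ is generated by $f_2$ and the products of $f_1$ with the monomials of degree $e_2-e_1$, say by $M+1$ sections. They give a surjection of graded algebras $\operatorname{Sym}(\mathcal O^{M+1})\to\bigoplus_{l\ge0}\mathcal I_Z^l(le_2)$. The relative Proj of the target is $F$, with tautological bundle $\mathcal O(e_2H-\Gamma)$. So $F$ is closed in $\mathbb P^d\times\mathbb P^M$, and $(e_2+1)H-\Gamma$ is the restriction of the very ample bundle $\mathcal O(1,1)$. The sequence \eqref{eq:koszul} is exact because $\mathbb P^d$ is Cohen--Macaulay and $Z$ has codimension $2$, so that $f_1,f_2$ is locally a regular sequence along $Z$.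
\end{proof}

\subsection*{Forms on projective space}

\begin{lemma}\label{lem:proj}
Let $P=\mathbb P^d_\kappa$ with $\kappa$ a field and $d\ge1$, and write $\Omega^u=\Omega^u_{P/\kappa}$.
\begin{enumerate}
\item[(i)] $H^0(P,\Omega^u(-s))=0$ and $H^d(P,\Omega^u(s))=0$ for $0\le u\le d$ and $s\ge1$.
\item[(ii)] $H^d(P,\Omega^1(-s))\ne0$ for $s\ge d$.
\end{enumerate}
\end{lemma}

\begin{proof}
The Euler sequence $0\to\Omega^1\to\mathcal O(-1)^{d+1}\to\mathcal O\to0$ makes $\Omega^u(-s)$ a subsheaf of a direct sum of copies of $\mathcal O(-u-s)$, which has no sections for $s\ge1$. The wedge product gives $(\Omega^u)^\vee\otimes\omega_P\cong\Omega^{d-u}$, so by Serre duality $H^d(\Omega^u(s))$ is dual to $H^0(\Omega^{d-u}(-s))$. This proves (i). For (ii) we need a nonzero section of $\Omega^{d-1}(s)$. The bundle $\Omega^{d-1}(d)\cong T_P\otimes\omega_P(d)=T_P(-1)$ is a nonzero quotient of $\mathcal O^{d+1}$ by the dual Euler sequence, so it has a nonzero section; multiply it by a nonzero form of degree $s-d$.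
\end{proof}

\section{Sixteen points in the exceptional plane}\label{sec:sixteen}

We want a finite set $S\subset\mathbb P^2$ and a degree $t$ with two competing properties: $tH-\Gamma$ is ample on the blow-up of $S$, with exceptional divisor $\Gamma$, and $S$ does not impose independent conditions on curves of degree $t$, that is, $H^1(\mathbb P^2,\mathcal I_S(t))\ne0$. Try for $S$ a smooth complete intersection of two curves of degree $e$. The class $tH-\Gamma$ has degree $te-e^2$ on the members $eH-\Gamma$ of the pencil, so by Lemma~\ref{lem:ci} it is ample exactly when $t\ge e+1$. For such $t$, \eqref{eq:koszul} gives $H^1(\mathcal I_S(t))\cong H^2(\mathcal O(t-2e))$, which is nonzero exactly when $t\le 2e-3$. The two inequalities are compatible when $e\ge4$, and the first case is $e=4$, $t=5$.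

\begin{proof}[Proof of Theorem~\ref{thm:three}]
Choose separable polynomials $f,g\in k[T]$ of degree $4$: products of distinct linear factors if $k$ is infinite, irreducible polynomials if $k$ is finite. Let $f(x,z)$ and $g(y,z)$ be their homogenizations and $S=V(f(x,z),g(y,z))\subset\mathbb P^2$. On the line $z=0$ the equations become $x^4=y^4=0$, which has no solution. So $S\cong\operatorname{Spec}\big(k[x]/(f)\otimes_k k[y]/(g)\big)$ is \'etale over $k$ of degree $16$.

Let $\sigma\colon X_1\to Y=\mathbb A^3$ be the blow-up of the origin, with exceptional divisor $E=\mathbb P^2$, and view $S$ as a subscheme of $E$. Let $q\colon X\to X_1$ be the blow-up of $S$, with exceptional divisor $D$. Put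
\[
\pi=\sigma\circ q,\qquad A=q^*\mathcal O_{X_1}(-5E)\otimes\mathcal O_X(-D).
\]
Then $X$ is a smooth threefold and $\pi$ is projective and birational.

\emph{$A$ is ample over $Y$.} All fibers of $\pi$ except the one over the origin are points. The fiber over the origin is the union of $D$ and the strict transform $E'$ of $E$. The divisor $D$ is a disjoint union of planes over the residue fields of the points of $S$; on each plane $q^*\mathcal O(-5E)$ is trivial, so $A$ restricts to $\mathcal O(1)$. The surface $E'$ is the blow-up of $\mathbb P^2$ along $S$, with exceptional divisor $\Gamma=D\cap E'$. Since $\mathcal O(-E)|_E=\mathcal O(1)$, we get $A|_{E'}=\mathcal O(5H-\Gamma)$, which is very ample by Lemma~\ref{lem:ci}.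

\emph{$R^1\pi_*A\ne0$.} Let $\mathcal I_S\subset\mathcal O_{X_1}$ be the ideal of $S$ in $X_1$. By Lemma~\ref{lem:ideal} and the projection formula, $Rq_*A=\mathcal I_S(-5E)$, so $H^1(X,A)=H^1(X_1,\mathcal I_S(-5E))$. The sequence $0\to\mathcal I_S(-5E)\to\mathcal O(-5E)\to\mathcal O(-5E)|_S\to0$ shows that this group contains the cokernel of the restriction map
\[
H^0(X_1,\mathcal O(-5E))\longrightarrow H^0(S,\mathcal O(-5E)|_S),
\]
whose target has dimension $16$. Since $S\subset E$, the map factors through
\[
H^0(\mathbb P^2,\mathcal O(5))\longrightarrow H^0(S,\mathcal O_S(5)).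
\]
The source has dimension $21$ and the kernel is $H^0(\mathcal I_{S/\mathbb P^2}(5))$. In the twisted Koszul sequence $0\to\mathcal O(-3)\to\mathcal O(1)^2\to\mathcal I_{S/\mathbb P^2}(5)\to0$ the sheaf $\mathcal O(-3)$ has $H^0=H^1=0$, so the kernel has dimension $2\cdot3=6$. The rank is $21-6=15<16$, and the cokernel is nonzero.
\end{proof}

\section{Line bundles over blown-up projective spaces}\label{sec:cones}

To reach all pairs $(i,j)$ we must raise $j$ and compute with forms. To raise $j$, replace $S\subset\mathbb P^2$ by a complete intersection $Z\subset\mathbb P^d$ of codimension $2$; the Koszul sequence then produces a class in $H^{d-1}$. To compute with forms, we make the second blow-up respect the scaling action on affine space: we blow up not $Z$ but the union of the lines through the origin in the directions of $Z$. Then $X$ is a line bundle over $F=\operatorname{Bl}_Z\mathbb P^d$, and its cohomology splits into pieces that live on $F$.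

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Fix $j\ge1$ and put $d=j+1\ge2$. We first treat $n=n_0:=j+2=d+1$, where $i\in\{0,1,2\}$.

\emph{The construction.} Choose $e_2\ge e_1\ge d+2$ and forms $f_1,f_2$ of degrees $e_1,e_2$ such that $Z=V(f_1,f_2)\subset\mathbb P^d$ is smooth of pure codimension $2$; it is nonempty since $d\ge2$. For infinite $k$ such forms exist by Bertini's theorem. For finite $k$, apply \cite[Thm.~1.1]{Poonen} to $\mathbb P^d$ in some degree $e_1\gg0$, and then to the smooth scheme $V(f_1)$ in some degree $e_2\gg0$. (For $d=2$ one can take $e_1=e_2=4$ and $Z=S$ from Section~\ref{sec:sixteen}.) Let $g\colon F\to\mathbb P^d$ be the blow-up of $Z$, with exceptional divisor $\Gamma$, and let $L=\mathcal O_F((e_2+1)H-\Gamma)$, which is very ample by Lemma~\ref{lem:ci}.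

The blow-up $X_1=\operatorname{Bl}_0\mathbb A^{d+1}$ is closed in $\mathbb P^d\times\mathbb A^{d+1}$, and its projection to $\mathbb P^d$ is the total space of $\mathcal O(-1)$. Put $X=F\times_{\mathbb P^d}X_1$, with projection $p\colon X\to F$. Then $X$ is the total space of $\mathcal O_F(-H)$, that is, $p$ is affine with $p_*\mathcal O_X=\bigoplus_{l\ge0}\mathcal O_F(lH)$. Since $X_1\to\mathbb P^d$ is flat, $X\to X_1$ is the blow-up along the preimage of $Z$, a line bundle over $Z$ and hence smooth. So $\pi\colon X\to X_1\to\mathbb A^{n_0}$ is a tower of length $2$. Moreover $X$ is closed in $F\times\mathbb A^{n_0}$, so $A:=p^*L$ is ample over $\mathbb A^{n_0}$.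

\emph{Reduction to $F$.} As $p$ is affine, $H^j(X,\Omega^i_X\otimes A)=H^j(F,p_*\Omega^i_X\otimes L)$. The scaling action of $\mathbb G_m$ on the fibers of $p$ grades the sheaf $p_*\Omega^i_X$. Explicitly, let $\tau$ be a generator of $\mathcal O_F(H)$ on an open set $U\subset F$, so that $p^{-1}(U)=U\times\mathbb A^1$ with coordinate $\tau$. The part of weight $l$ is
\[
\tau^l\,\Omega^i_U\ \oplus\ \tau^{l-1}d\tau\wedge\Omega^{i-1}_U ,
\]
where the second summand is absent for $l=0$. For another generator $\tau'=u\tau$ we have $d\tau'=u\,d\tau+\tau\,du$, so the weight and the first summand do not depend on $\tau$. Hence the part of weight $0$ is $\Omega^i_F$, and the part $\mathcal W^i$ of weight $1$ is an extension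
\begin{equation}\label{eq:weightone}
0\to\Omega^i_F(H)\to\mathcal W^i\to\Omega^{i-1}_F(H)\to0 .
\end{equation}
Both $H^j(F,\Omega^i_F\otimes L)$ and $H^j(F,\mathcal W^i\otimes L)$ are direct summands of $H^j(X,\Omega^i_X\otimes A)$. For $i=0,1$ we use weight $0$. For $i=2$ this is hopeless: $2+j>\dim F$, so in characteristic zero $H^j(F,\Omega^2_F\otimes L)=0$ by Kodaira--Nakano vanishing. We use weight $1$ instead, where \eqref{eq:weightone} gives the exact sequence
\[
H^j(\mathcal W^2\otimes L)\to H^j(\Omega^1_F\otimes L(H))\to H^{j+1}(\Omega^2_F\otimes L(H)).
\]
As $j=d-1$, it suffices to prove: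
\begin{enumerate}
\item[(1)] $H^{d-1}(F,L)\ne0$;
\item[(2)] $H^{d-1}(F,\Omega^1_F\otimes L)\ne0$;
\item[(3)] $H^{d-1}(F,\Omega^1_F\otimes L(H))\ne0$ and $H^d(F,\Omega^2_F\otimes L(H))=0$.
\end{enumerate}

\emph{Reduction to $\mathbb P^d$.} Lemma~\ref{lem:ideal} gives $Rg_*\mathcal O_F(-\Gamma)=\mathcal I_Z$. We claim that also
\begin{equation}\label{eq:omegapush}
Rg_*\big(\Omega^1_F(-\Gamma)\big)=\mathcal I_Z\otimes\Omega^1_{\mathbb P^d}.
\end{equation}
The map $g^*\Omega^1_{\mathbb P^d}\to\Omega^1_F$ is injective, since it is generically an isomorphism of vector bundles on a variety, and its cokernel is $\Omega^1_{F/\mathbb P^d}$. Let $x,y$ be local equations of $Z$, part of a system of \'etale coordinates. On the chart $x=u$, $y=uv$, where $\Gamma=\{u=0\}$, we have $dx=du$ and $dy=u\,dv+v\,du$, so the cokernel is generated by $dv$ with the relation $u\,dv=0$; the other chart is obtained by exchanging $x$ and $y$. Thus the cokernel is killed by the ideal of $\Gamma$ and equals its restriction $\Omega^1_{\Gamma/Z}$ to $\Gamma=F\times_{\mathbb P^d}Z$. This gives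
\[
0\to g^*\Omega^1_{\mathbb P^d}(-\Gamma)\to\Omega^1_F(-\Gamma)\to\Omega^1_{\Gamma/Z}\otimes\mathcal O(-\Gamma)\to0 .
\]
Here codimension $2$ is used: $\Gamma\to Z$ is a $\mathbb P^1$-bundle, and the last term is a line bundle of degree $-2+1=-1$ on its fibers, so all of its direct images vanish by cohomology and base change. The projection formula for the first term gives \eqref{eq:omegapush}.

Since $L=g^*\mathcal O(e_2+1)\otimes\mathcal O(-\Gamma)$, the three groups $H^{d-1}$ in (1)--(3) are $H^{d-1}(\mathbb P^d,\mathcal I_Z\otimes V(t))$ for
\[
(V,t)=(\mathcal O,\,e_2+1),\qquad(\Omega^1,\,e_2+1),\qquad(\Omega^1,\,e_2+2).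
\]
Tensoring \eqref{eq:koszul} with $V(t)$ gives the exact sequence
\[
H^{d-1}(\mathcal I_Z\otimes V(t))\to H^d(V(t-e_1-e_2))\to H^d(V(t-e_1))\oplus H^d(V(t-e_2)).
\]
The last term is zero by Lemma~\ref{lem:proj}(i), because $t-e_1\ge t-e_2\ge1$. So it suffices that the middle term is nonzero, and this is where $e_1\ge d+2$ is used. In the first case the middle term is $H^d(\mathcal O(1-e_1))$, and $1-e_1\le-d-1$. In the other two cases it is $H^d(\Omega^1(-s))$ with $s=e_1-1$ or $s=e_1-2$, so $s\ge d$ and Lemma~\ref{lem:proj}(ii) applies.

It remains to prove the vanishing in (3). By Serre duality on $F$, the group $H^d(F,\Omega^2_F\otimes L(H))$ is dual to $H^0\big(F,\Omega^{d-2}_F\otimes\mathcal O(\Gamma-(e_2+2)H)\big)$. Restriction to $F\setminus\Gamma=\mathbb P^d\setminus Z$ embeds this space in $H^0(\mathbb P^d\setminus Z,\Omega^{d-2}(-e_2-2))$. Sections of a vector bundle on a normal variety extend across a closed subset of codimension $2$, so the latter space is $H^0(\mathbb P^d,\Omega^{d-2}(-e_2-2))$, which is zero by Lemma~\ref{lem:proj}(i). This proves the theorem for $n=j+2$.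

\emph{Larger $n$.} Let $n=n_0+w$ with $w\ge0$. The product $X\times\mathbb A^w\to\mathbb A^{n_0}\times\mathbb A^w$ is again a composition of two blow-ups along smooth centers, and the pullback $A'$ of $A$ is ample over $\mathbb A^n$. Let $z_1,\dots,z_w$ be the coordinates of $\mathbb A^w$. For $i_0\in\{0,1,2\}$ and $0\le s\le w$, wedging with $dz_1\wedge\dots\wedge dz_s$ makes the pullback of $\Omega^{i_0}_X$ a direct summand of $\Omega^{i_0+s}_{X\times\mathbb A^w}$. So $H^j(X\times\mathbb A^w,\Omega^{i_0+s}\otimes A')$ contains $H^j(X,\Omega_X^{i_0}\otimes A)\otimes_kk[z_1,\dots,z_w]\ne0$. The sums $i_0+s$ take all values from $0$ to $w+2=n-j$.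
\end{proof}

\section{The codimension of the support}\label{sec:codim}

By Lemma~\ref{lem:dim}, codimension $b+1$ comes for free; the content of Theorem~\ref{thm:codim} is one more unit. At a point of codimension $m=b+1$ we shall reduce to the first blow-up, whose fiber is $P=\mathbb P^{m-1}$, and to the top cohomology on $P$ of the direct image $J$ of $A$. The sheaf $J|_P$ is not locally free, but by Lemma~\ref{lem:top} we may replace it by a line bundle $\mathcal O_P(a)$. The difficulty is to show that $a$ is positive.

\begin{example}\label{ex:surface}
Let $\sigma\colon Y_1\to\mathbb A^2$ be the blow-up of the origin, with exceptional curve $P$, and $\rho\colon X\to Y_1$ the blow-up of a rational point $\delta\in P$, with exceptional curve $D$. Let $P'\cong P$ be the strict transform and $A=\rho^*\mathcal O(-\alpha P)\otimes\mathcal O(-\beta D)$. Then $A\cdot D=\beta$ and $A\cdot P'=\alpha-\beta$. For $\beta\ge0$ we have $J:=\rho_*A=\mathfrak m_\delta^\beta(-\alpha P)$. The restriction $J|_P$ may have torsion at $\delta$, which $H^1(P,-)$ ignores, and modulo torsion it is $\mathcal O_P(\alpha)\otimes\mathcal O_P(-\beta\delta)$, of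 degree $a=\alpha-\beta=A\cdot P'$. So $a\ge1$ if $A$ is ample over $\mathbb A^2$, and $H^1(P,J|_P(l))=0$ for $l\ge0$. For $\beta<0$, on the other hand, $J=\mathcal O(-\alpha P)$ and $a=\alpha$ is smaller than $A\cdot P'$: the sections of $A$ near $D$ all vanish along $D$, and positivity is lost. Thus positivity of $A$ is needed twice, over $Y_1$ to identify $a$ with the degree on $P'$, and on $P'$ to bound that degree.
\end{example}

In general the first of these two uses rests on the following theorem. A \emph{desingularization} of a two-dimensional normal noetherian local ring $R$ is a proper birational morphism $W\to\operatorname{Spec}R$ with $W$ regular, and $R$ has a \emph{rational singularity} if $H^1(W,\mathcal O_W)=0$ for some desingularization. A regular $R$ qualifies, with $W=\operatorname{Spec}R$.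

\begin{theorem}[{Lipman \cite[Thm.~12.1]{Lipman}}]\label{thm:lipman}
Let $R$ have a rational singularity, let $W\to\operatorname{Spec}R$ be a desingularization and $M$ a line bundle on $W$ of degree $\ge0$ on every integral curve in the closed fiber. Then $M$ is generated by its global sections.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:codim}]
Write $\mathcal F=\Omega^i_X\otimes A$, where either $A$ is $\pi$-ample, or $i=0$ and $A$ is $\pi$-nef. We argue by induction on the length $r$ of the tower, for all $b\ge1$ at once. For $r=0$ there are no higher direct images. Let $r\ge1$ and $b\ge1$. The support of the coherent sheaf $R^b\pi_*\mathcal F$ is closed, so we must show that it contains no point of codimension $\le b+1$. It does not contain the generic point, and points of codimension $1,\dots,b$ are excluded by Lemma~\ref{lem:dim}(i),(iii). So let $\eta\in Y$ have codimension $m:=b+1\ge2$.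

Factor $\pi$ as $X\xrightarrow{\rho}Y_1\xrightarrow{\sigma}Y$, where $\sigma$ is the blow-up of a smooth center $C\subset Y$ and $\rho$ is a tower of length $r-1$. The fiber of $\rho$ over a closed point is a closed subscheme of a finite base field extension of a fiber of $\pi$, so $A$ is $\rho$-ample, respectively $\rho$-nef. By the Leray spectral sequence it suffices to show that
\[
(R^p\sigma_*R^q\rho_*\mathcal F)_\eta=0\qquad\text{for }p+q=m-1 .
\]

\emph{The terms with $q\ge1$.} By induction, $\Sigma=\operatorname{Supp}R^q\rho_*\mathcal F$ has dimension at most $n-q-2$. Lemma~\ref{lem:dim}(ii) gives $\dim(\Sigma\cap\sigma^{-1}(\eta))\le(n-q-2)-(n-m)=p-1$, and Lemma~\ref{lem:dim}(i) gives the vanishing.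

\emph{The term with $q=0$.} Put $\mathcal G=\rho_*\mathcal F$; we must show $(R^{m-1}\sigma_*\mathcal G)_\eta=0$. If $\eta\notin C$, the fiber $\sigma^{-1}(\eta)$ is a point. If $\eta$ lies on a component of $C$ of codimension $c<m$, the fiber is $\mathbb P^{c-1}$. In both cases its dimension is less than $m-1$ and we are done. There remains the case that $\eta$ is a generic point of $C$. Let $\kappa$ be its residue field and $T=\operatorname{Spec}\mathcal O_{Y,\eta}$. We base change along the flat map $T\to Y$ and keep the names of the sheaves. Then $T_1=Y_1\times_YT$ is the blow-up of the closed point of $T$, with exceptional divisor $P=\mathbb P^{m-1}_\kappa$; its ideal is $\mathcal I_P=\mathfrak m_\eta\mathcal O_{T_1}$ and $\mathcal I_P|_P=\mathcal O_P(1)$. By the theorem on formal functions it suffices to show $H^{m-1}(\mathcal G/\mathcal I_P^l\mathcal G)=0$ for all $l$. These sheaves are iterated extensions of the sheaves $\mathcal I_P^l\mathcal G/\mathcal I_P^{l+1}\mathcal G$, which are quotients of $\mathcal G|_P(l)$. By Lemma~\ref{lem:top} it is therefore enough to prove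
\begin{equation}\label{eq:goal}
H^{m-1}(P,\mathcal G|_P(l))=0\qquad(l\ge0).
\end{equation}

\emph{Step 1: separating the forms from $A$.} Let $J=\rho_*A$, and let $\Omega^i_{T_1/k}$ be the restriction of $\Omega^i_{Y_1}$ to $T_1$, a vector bundle of finite rank. Pullback of forms gives a map
\[
J\otimes\Omega^i_{T_1/k}=\rho_*(A\otimes\rho^*\Omega^i_{T_1/k})\longrightarrow\mathcal G .
\]
The generic point $\xi$ of $P$ has codimension $1$ in $Y_1$, so $\rho$ is an isomorphism near $\xi$ by Lemma~\ref{lem:dvr}, and the map is an isomorphism at $\xi$. After restriction to $P$ its cokernel has support of dimension at most $m-2$. By Lemma~\ref{lem:top}, \eqref{eq:goal} follows from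
\begin{equation}\label{eq:goaltwo}
H^{m-1}\big(P,J|_P\otimes\Omega^i_{T_1/k}|_P(l)\big)=0\qquad(l\ge0).
\end{equation}

\emph{Step 2: replacing $J|_P$ by a line bundle.} Let $P'\subset X\times_YT$ be the strict transform of $P$, the reduced closure of the point over $\xi$, and let $h\colon P'\to P$ be the induced projective birational morphism of integral schemes. Restriction of sections gives a map $J|_P\to h_*(A|_{P'})$, which is an isomorphism at $\xi$. Let $J_P$ be its image. It is torsion-free of rank $1$, as a subsheaf of $h_*(A|_{P'})$, and the kernel of $J|_P\to J_P$ has support of dimension at most $m-2$. The double dual $J_P^{**}$ is reflexive of rank $1$ on the regular scheme $P$, so it is a line bundle $\mathcal O_P(a)$. A finitely generated torsion-free module over a discrete valuation ring is free, so the inclusion $J_P\subset J_P^{**}$ is an equality at all points of codimension $\le1$, and its cokernel has support of dimension at most $m-3$. By Lemma~\ref{lem:top}, for every vector bundle $\mathcal B$ on $P$,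
\begin{equation}\label{eq:replace}
H^{m-1}(P,J|_P\otimes\mathcal B)\cong H^{m-1}(P,\mathcal B(a)).
\end{equation}

\emph{Step 3: $a\ge1$ if $A$ is $\pi$-ample, and $a\ge0$ if $A$ is $\pi$-nef.} We know that $A|_{P'}$ is positive, but $a$ was defined through the subsheaf $J_P\subset h_*(A|_{P'})$, which could be smaller along a divisor, as in Example~\ref{ex:surface} with $\beta<0$. We show that it is not. Let $\delta\in P$ be a point of codimension $1$ in $P$. Then $R=\mathcal O_{T_1,\delta}$ is a regular local ring of dimension $2$, and $X_R=X\times_{Y_1}\operatorname{Spec}R$ is regular, and projective and birational over $R$. Its closed fiber is the fiber of $\rho$ over the point $\delta\in Y_1$, which need not be closed in $Y_1$; by Lemma~\ref{lem:nef}, $A$ has degree $\ge0$ on the curves in it. By Theorem~\ref{thm:lipman}, $A|_{X_R}$ is generated by $H^0(X_R,A)=J_\delta$. By Lemma~\ref{lem:dvr}, $h$ is an isomorphism near $\delta$; let $\delta'\in P'$ be the point over $\delta$. A section in $J_\delta$ that does not vanish at $\delta'$ generates $(A|_{P'})_{\delta'}=(h_*(A|_{P'}))_\delta$. Hence $J_P=h_*(A|_{P'})$ at $\delta$.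

Let $U\subset P$ be the open set over which $h$ is an isomorphism and $J_P$ equals both $h_*(A|_{P'})$ and $J_P^{**}$. It contains all points of codimension $\le1$, so $H^0(U,\mathcal O(s))=H^0(P,\mathcal O(s))$, which is zero for $s<0$. We identify $U$ with the dense open set $h^{-1}(U)\subset P'$; then $A|_U\cong\mathcal O_U(a)$. Note that $P'$ is a closed subscheme of the fiber of $\pi$ over $\eta$, so $\pi$-ample bundles are ample on $P'$.

If $A$ is $\pi$-ample, then $A^N|_{P'}\otimes h^*\mathcal O(-1)$ has a nonzero section for some $N\ge1$. It restricts to a nonzero section of $\mathcal O_U(Na-1)$, so $Na-1\ge0$ and $a\ge1$. If $A$ is $\pi$-nef, fix a $\pi$-ample bundle $B$. Line bundles on $U$ extend to the regular scheme $P$, so $B|_U\cong\mathcal O_U(c)$ for an integer $c$. For each $N\ge0$ the bundle $A^N\otimes B$ is ample on $P'$ by Lemma~\ref{lem:nef}, so a positive power of it has a nonzero section, and $Na+c\ge0$. Letting $N$ grow gives $a\ge0$.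

\emph{Step 4: vanishing on $P$.} By \eqref{eq:goaltwo} and \eqref{eq:replace} it remains to show
\[
H^{m-1}\big(P,\Omega^i_{T_1/k}|_P(a+l)\big)=0\qquad(l\ge0).
\]
For $i=0$ and $a\ge0$ this is $H^{m-1}(\mathbb P^{m-1},\mathcal O(a+l))=0$, which holds since $m-1\ge1$. Let $i\ge1$ and $a\ge1$. Let $E\subset Y_1$ be the exceptional divisor of $\sigma$. Since $C$ is smooth over $k$ and $E\to C$ is smooth, the conormal sequence of $E\subset Y_1$ and the cotangent sequence of $E\to C$ are short exact sequences of vector bundles. The scheme $P$ is the fiber of $E\to C$ over the generic point $\eta$, and restricting to it gives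
\[
0\to\mathcal O_P(1)\to\Omega^1_{T_1/k}|_P\to\Omega^1_{P/k}\to0,\qquad
0\to\Omega^1_{\kappa/k}\otimes_\kappa\mathcal O_P\to\Omega^1_{P/k}\to\Omega^1_{P/\kappa}\to0,
\]
where $\Omega^1_{\kappa/k}=\Omega^1_{C,\eta}$ is a $\kappa$-vector space of finite dimension. The first sequence makes $\Omega^i_{T_1/k}|_P$ an extension of $\Omega^i_{P/k}$ by $\Omega^{i-1}_{P/k}(1)$. The second filters $\Omega^v_{P/k}$ with graded pieces $\bigwedge^{v-u}\Omega^1_{\kappa/k}\otimes_\kappa\Omega^u_{P/\kappa}$. So $\Omega^i_{T_1/k}|_P(a+l)$ has a filtration whose graded pieces are direct sums of sheaves $\Omega^u_{P/\kappa}(t)$ with $t\ge a+l\ge1$, and these have no $H^{m-1}$ by Lemma~\ref{lem:proj}(i). This proves \eqref{eq:goal} and completes the induction.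

For $b=n-1\ge1$ the support has codimension at least $n+1$, so it is empty.
\end{proof}

\begin{remark}
The bound $b+2$ cannot be improved: the examples of Theorem~\ref{thm:range} with $n=j+2$ have $R^j\ne0$, so the codimension is at most $j+2$. The example of Section~\ref{sec:sixteen} shows where the argument stops. There $m=3$, $P=E$, $J=\mathcal I_S(-5E)$ and $J_P=\mathcal I_{S/\mathbb P^2}(5)$, so $a=5$. The cokernel of $J_P\subset\mathcal O(5)$ lives on the sixteen points; $H^2$ does not see it, but $H^1$ does.
\end{remark}

\begin{remark}
For $i>0$ nefness is not enough in general. Let $\pi$ be the blow-up of the origin in $\mathbb A^n$, $n\ge2$, with exceptional divisor $E$, and $A=\mathcal O_X$, so that $a=0$. Since $R^n\pi_*=0$, the surjection $\Omega^{n-1}_X\to\omega_E$ shows that $R^{n-1}\pi_*\Omega^{n-1}_X$ surjects onto $H^{n-1}(\mathbb P^{n-1},\omega)\ne0$.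
\end{remark}

\section{Surfaces and characteristic zero}\label{sec:cor}

Theorem~\ref{thm:codim} is about towers. For surfaces every $\pi$ becomes a tower over $\bar k$. In characteristic zero every $\pi$ is dominated by a tower, but the pullback of an ample bundle is only nef; this is the reason for the nef case of the theorem, and the reason why this route is limited to $i=0$.

\begin{proof}[Proof of Corollary~\ref{cor:main}]
(a) Vanishing of direct images and ampleness over $Y$ can be checked after the faithfully flat base change to $\bar k$. There $X$ and $Y$ become disjoint unions of smooth surfaces; $\pi$ is an isomorphism between dense open subsets, so it matches the components birationally, and we may assume $k=\bar k$. Then $\pi$ is, locally over $Y$, a composition of blow-ups of closed points, by the factorization of birational morphisms of smooth surfaces (cf.\ Hartshorne, V.5.4). So locally over $Y$ it is a tower. The fibers have dimension at most $1$, so $R^j\pi_*=0$ on coherent sheaves for $j\ge2$. If $A$ is ample over $Y$, Theorem~\ref{thm:codim} with $n=2$, $b=1$ gives $R^1\pi_*(\Omega^i_X\otimes A)=0$ for all $i$.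

Suppose that $A$ is not ample over $Y$. Then $A$ is not ample on some component of a fiber, which must be a curve $E$ with $A\cdot E\le0$. This curve is the strict transform of the exceptional curve of one of the point blow-ups, and blowing up a point does not change a smooth curve, so $E\cong\mathbb P^1$. Because $R^2\pi_*=0$, the surjection $\Omega^1_X\otimes A\to\Omega^1_E\otimes A|_E$ induces a surjection of $R^1\pi_*(\Omega^1_X\otimes A)$ onto the skyscraper sheaf $H^1(\mathbb P^1,\mathcal O(-2+A\cdot E))$, which is nonzero.

For $n\le1$ the morphism $\pi$ is an isomorphism by Lemma~\ref{lem:dvr}, so no counterexample to \eqref{eq:bott} has dimension less than $3$.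

(b) The claim is local on $Y$, so let $Y$ be affine. A projective birational morphism of varieties with affine target is the blow-up of a nonzero ideal $\mathcal I\subset\mathcal O_Y$. By Hironaka's principalization theorem there is a tower $\pi''\colon X''\to Y$ such that $\mathcal I\mathcal O_{X''}$ is invertible. By the universal property of blowing up, $\pi''=\pi\circ\mu$ for a morphism $\mu\colon X''\to X$, which is projective and birational. For such a morphism between smooth varieties in characteristic zero, $R\mu_*\mathcal O_{X''}=\mathcal O_X$ (Hironaka). The projection formula gives $R\mu_*\mu^*A=A$, hence $R^{n-1}\pi_*A=R^{n-1}\pi''_*(\mu^*A)$. A curve contracted by $\pi''$ maps under $\mu$ to a point or onto a curve contracted by $\pi$, so $\mu^*A$ is $\pi''$-nef. Theorem~\ref{thm:codim} with $i=0$ gives the vanishing.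

(c) If $i+j\le n$ and $j\le n-2$, then $n\ge3$ and Theorem~\ref{thm:range} gives a counterexample that is a tower. Conversely, let $i+j>n$ or $j\ge n-1$. For arbitrary $\pi$, vanishing holds for $i+j>n$ by Theorem~\ref{thm:arapura} and for $j\ge n$ because the fibers have dimension at most $n-1$. Let $j=n-1$. For towers, vanishing is Theorem~\ref{thm:codim}. For arbitrary $\pi$, the case $i\ge2$ has $i+j>n$, the case $i=0$ is (b), and the case $i=1$, $n=2$ is (a). Only $i=1$, $n\ge3$ is left.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Lipman}
Lipman, \emph{Rational singularities\ldots}, Publ. IHES 36 (1969).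

\bibitem{Poonen}
Poonen, \emph{Bertini theorems over finite fields}, Ann. of Math. 2004.

\bibitem{Totaro}
Burt Totaro, \emph{Bott vanishing for Fano 3-folds}, arXiv:2302.08142 (2023).

\end{thebibliography}
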